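# Adding columns to a Grassmannian keeps its cluster monomials

## 1. Noncrossing chords: the case $k=2$

Fix $1\le k<n$. The homogeneous coordinate ring $\mathbb C[\mathrm{Gr}(k,n)]$ is the subalgebra of the polynomial ring in the entries of a $k\times n$ matrix generated by the maximal minors. The minor with column set $I$ is the Plücker coordinate $P_I$, where $I$ runs over the $k$-subsets of $[n]=\{1,\dots,n\}$. If $n'\ge n$, the minors of the first $n$ columns of a $k\times n'$ matrix generate a copy of $\mathbb C[\mathrm{Gr}(k,n)]$ inside $\mathbb C[\mathrm{Gr}(k,n')]$, and $P_I$ goes to $P_I$. Both rings carry a cluster structure, recalled in Section 2. Its frozen variables are the $P_I$ with $I$ cyclically consecutive. A **cluster monomial** is a product of nonnegative powers of cluster variables and frozen variables that all lie in a single cluster.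

A cluster structure singles out certain elements of the ring. Does the answer depend on the ring in which an element is viewed? The following statement is posed as a conjecture in James Drummond, Ömer Gürdoğan, and Jian-Rong Li, "Tropical symmetries of cluster algebras", arXiv:2601.19779 (2026). It is true, and these notes prove it.

**Theorem A.** Let $1\le k<n\le n'$ and $x\in\mathbb C[\mathrm{Gr}(k,n)]$. Then $x$ is a cluster monomial in $\mathbb C[\mathrm{Gr}(k,n)]$ if and only if it is a cluster monomial in $\mathbb C[\mathrm{Gr}(k,n')]$.

For $k=1$ there is nothing to do: all variables are frozen, the ring is $\mathbb C[P_1,\dots,P_n]$, its cluster monomials are the monomials, and a monomial of $\mathbb C[P_1,\dots,P_{n'}]$ that lies in the smaller ring uses only $P_1,\dots,P_n$.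

The first real case is $k=2$. Put $1,\dots,n$ on a circle as the vertices of a convex $n$-gon and think of $P_{ij}$ as the chord $ij$. The textbook description of the cluster structure is as follows. The frozen variables are the sides, the cluster variables are the diagonals, the clusters are the triangulations, and mutation is the flip of a diagonal, with exchange relation
$$P_{ac}P_{bd}=P_{ab}P_{cd}+P_{ad}P_{bc}\qquad(a<b<c<d).$$
Every set of pairwise noncrossing chords extends to a triangulation. So the cluster monomials are exactly the monomials in the $P_{ij}$ whose chords are pairwise noncrossing.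

**Proof of Theorem A for $k=2$.** Whether two chords with ends in $[n]$ cross depends only on the cyclic order of their ends, and not on whether further vertices $n+1,\dots,n'$ are present. So a noncrossing monomial on $[n]$ is a noncrossing monomial on $[n']$. Conversely, let $x\in\mathbb C[\mathrm{Gr}(2,n)]$ be a noncrossing monomial on $[n']$. As a polynomial in matrix entries, $x$ has degree $0$ in the entries of each column $c>n$. This degree is the number of chords in the monomial, with multiplicity, that end at $c$. So no chord ends at any $c>n$, all chords have ends in $[n]$, and they do not cross. $\square$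

What changes for general $k$? The proof used two gifts: a list of all cluster variables, and a test for lying in a common cluster that does not mention $n$. We shall see in Section 4 that for $k\ge3$ the list is longer than the list of Plücker coordinates, and we shall have no such test. We need an argument that works with seeds alone.

## 2. Seeds and the rectangles seed of $\mathrm{Gr}(k,n)$

**Definition (seeds).** A seed of a skew-symmetric cluster algebra of geometric type consists of an extended cluster $(x_i)_{i\in M\sqcup Z}$ of algebraically independent elements ($M$ mutable, $Z$ frozen, both finite) and an integer matrix $\tilde B=(b_{ij})_{i\in M\sqcup Z,\ j\in M}$ whose principal part $B=(b_{ij})_{i,j\in M}$ is skew-symmetric. Write $[b]_+=\max(b,0)$. Mutation in direction $u\in M$ replaces $x_u$ by $x_u'$, where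
$$x_ux_u'=\prod_i x_i^{[b_{iu}]_+}+\prod_i x_i^{[-b_{iu}]_+}, \tag{1}$$
and replaces $\tilde B$ by $\tilde B'$ with $b'_{ij}=-b_{ij}$ if $u\in\{i,j\}$, and otherwise
$$b'_{ij}=b_{ij}+[b_{iu}]_+[b_{uj}]_+-[-b_{iu}]_+[-b_{uj}]_+. \tag{2}$$

Seeds sit at the vertices of the $|M|$-regular tree $\mathbb T$, whose edges are labelled by $M$; crossing an edge labelled $u$ is mutation in direction $u$. At a vertex $t$ the mutable variables are written $x_{l;t}$, $l\in M$, and for $g\in\mathbb Z^M$ we put $x_t^g=\prod_{i\in M}x_{i;t}^{g_i}$. The cluster algebra is generated over $\mathbb C$ by all cluster variables and all frozen variables; frozen variables are not inverted. If a quiver is drawn, $b_{ij}$ is the number of arrows $i\to j$ minus the number of arrows $j\to i$.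

For the Grassmannian we use one explicit seed. The first cited fact is numbered (F7); the facts (F1)–(F6) come in Section 5.

**(F7)** (Scott, *Grassmannians and cluster algebras*, Proc. LMS 92 (2006); see also Rietsch–Williams, Duke Math. J. 168 (2019).) $\mathbb C[\mathrm{Gr}(k,n)]$ is the cluster algebra, with frozen variables not inverted, of the following seed $\Sigma_n$. Its variables are $P_{[1,k]}$, with index denoted $\varnothing$, and $P_{I(i,j)}$ for $1\le i\le k$, $1\le j\le n-k$, where
$$I(i,j)=\{1,\dots,k-i\}\cup\{k-i+j+1,\dots,k+j\}.$$
The frozen indices are $\varnothing$, all $(k,j)$, and all $(i,n-k)$. The arrows are $(i,j)\to(i,j+1)$, $(i,j)\to(i+1,j)$, $(i+1,j+1)\to(i,j)$ and $\varnothing\to(1,1)$, whenever both ends exist. Arrows between frozen vertices are irrelevant, and so is a simultaneous reversal of all arrows.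

**Example 1 ($\Sigma_5$ for $k=2$).** The mutable variables are $P_{13}$ at $(1,1)$ and $P_{14}$ at $(1,2)$. The frozen ones are $P_{12}$ at $\varnothing$, $P_{15}$ at $(1,3)$, and $P_{23},P_{34},P_{45}$ at $(2,1),(2,2),(2,3)$. At $P_{13}$ the arrows come in from $P_{12},P_{34}$ and go out to $P_{14},P_{23}$. At $P_{14}$ they come in from $P_{13},P_{45}$ and go out to $P_{15},P_{34}$. The relations (1) are
$$P_{13}P_{24}=P_{12}P_{34}+P_{14}P_{23},\qquad P_{14}P_{35}=P_{13}P_{45}+P_{15}P_{34},$$
the two flips of the triangulation $\{13,14\}$ of the pentagon.

## 3. $\mathrm{Gr}(k,n)$ as a frozen piece of $\mathrm{Gr}(k,n+1)$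

Write $A=\mathbb C[\mathrm{Gr}(k,n)]\subset A'=\mathbb C[\mathrm{Gr}(k,n+1)]$ and put
$$U=\{(i,j):1\le i\le k-1,\ 1\le j\le n-k-1\},\qquad \Phi=\{(i,n-k):1\le i\le k-1\},$$
$$Z_0=\{\varnothing\}\cup\{(k,j):1\le j\le n-k\},\qquad Z_1=\{(i,n+1-k):1\le i\le k\}.$$
By (F7), $\Sigma_n$ has mutable set $U$ and frozen set $\Phi\sqcup Z_0$, while $\Sigma_{n+1}$ has mutable set $U\sqcup\Phi$ and frozen set $Z_0\sqcup Z_1$. In words, passing from $n+1$ to $n$ freezes $\Phi$ and drops $Z_1$. For $k=2$, $n=4$ we get $U=\{P_{13}\}$, $\Phi=\{P_{14}\}$, $Z_0=\{P_{12},P_{23},P_{34}\}$, $Z_1=\{P_{15},P_{45}\}$. The chord $14$ is a side of the quadrilateral and a diagonal of the pentagon.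

A vertex $s$ is called **$U$-reachable** if it is joined to the initial vertex by a path whose edge labels all lie in $U$.

**Lemma 1.** Let $s$ be $U$-reachable. Then the extended cluster of $A'$ at $s$ is the extended cluster of $A$ at $s$ together with the $k$ variables indexed by $Z_1$. In particular the variables indexed by $\Phi\sqcup Z_0$ are unchanged. All seeds of $A$ arise in this way.

*Proof.* **Step 1: compare the initial seeds.** The set $I(i,j)$ does not depend on $n$, so the variables indexed by $U\sqcup\Phi\sqcup Z_0$ are the same elements in $\Sigma_n$ and $\Sigma_{n+1}$. A vertex $(i,j)\in U$ is adjacent only to $\varnothing$ (if $i=j=1$) and to vertices $(i',j')$ with $j'\le j+1\le n-k$, by the same arrow rule in both quivers. None of these lies in $Z_1$. So the columns of $\tilde B(\Sigma_{n+1})$ indexed by $U$ are the columns of $\tilde B(\Sigma_n)$, extended by zeros in the rows $Z_1$.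

**Step 2: carry the comparison along mutations in $U$.** Let $u\in U$. By (2), the new $U$-columns depend only on the old $U$-columns, since for $j\in U$ the formula involves $b_{ij},b_{iu},b_{uj}$. For $z\in Z_1$ we have $b_{zj}=b_{zu}=0$, so $b'_{zj}=0$. By (1), the new variable depends only on column $u$. By induction along the path, the $U$-columns in $A'$ remain those in $A$ extended by zeros in $Z_1$, and the variables indexed by $U\sqcup\Phi\sqcup Z_0$ remain the same elements in both algebras. The variables indexed by $\Phi\sqcup Z_0\sqcup Z_1$ never move. Every seed of $A$ is obtained from $\Sigma_n$ by mutations in $U$, so all seeds of $A$ arise. $\square$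

## 4. How far column degrees and deleted mutations go

Let us try to copy the proof for $k=2$. Let $x\in A$ be a cluster monomial of $A'$. The degree of a polynomial in the entries of column $n+1$ is additive on products. Since $x$ has degree $0$, so does each cluster or frozen variable occurring in $x$. Such a factor is a linear combination of products of Plücker coordinates, each homogeneous in the entries of column $n+1$; keeping only the products of degree $0$ does not change the element. So each factor is a polynomial in the $P_I$ with $I\subset[n]$, that is, **each factor lies in $A$**.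

Here the copying stops. We have a seed $t$ of $A'$ and some of its variables happen to lie in $A$. We want one seed of $A$ that contains all of them, and nothing so far says that even one of them is a cluster variable or frozen variable of $A$. The rest of the cluster at $t$ need not lie in $A$, and for $k\ge3$ we cannot read the variables off as Plücker coordinates, as the next example shows.

**Example 2 (a cluster variable that is not a Plücker coordinate).** In $\Sigma_6$ for $k=3$ the mutable variables are $P_{124},P_{125},P_{134},P_{145}$ at $(1,1),(1,2),(2,1),(2,2)$. Mutation at $(1,2)$, whose incoming arrows are from $(1,1),(2,3)$ and outgoing arrows to $(1,3),(2,2)$, gives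
$$P_{125}P_{146}=P_{124}P_{156}+P_{126}P_{145}.$$
Mutation at $(2,1)$, with arrows in from $(1,1),(3,2)$ and out to $(2,2),(3,1)$, gives
$$P_{134}P_{245}=P_{124}P_{345}+P_{145}P_{234}.$$
Follow the arrows at $(1,1)$. At first they come in from $\varnothing,(2,2)$ and go out to $(1,2),(2,1)$. The mutation at $(1,2)$ reverses $(1,1)\to(1,2)$ and adds $(1,1)\to(1,3)$ and $(1,1)\to(2,2)$; the latter cancels $(2,2)\to(1,1)$. The mutation at $(2,1)$ reverses $(1,1)\to(2,1)$ and adds $(1,1)\to(3,1)$ and $(1,1)\to(2,2)$. So now mutation at $(1,1)$ yields the cluster variable
$$\frac{P_{123}P_{146}P_{245}+P_{126}P_{145}P_{234}}{P_{124}},$$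
which has degree $2$ in the Plücker coordinates.

A second sensible attempt is to take the mutation path from $\Sigma_{n+1}$ to $t$ and delete from it all mutations in $\Phi$; what remains leads to a seed of $A$. This already fails in the pentagon.

**Example 3 (deleting mutations fails).** Take $k=2$, $n=4$, so $U$ and $\Phi$ each consist of one index; write these indices as $1$ and $2$. Follow the path with labels $2,1,2,1$ from $\Sigma_5$, writing each cluster as (variable $1$, variable $2$):
$$(13,14)\xrightarrow{2}(13,35)\xrightarrow{1}(25,35)\xrightarrow{2}(25,24)\xrightarrow{1}(14,24).$$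
The last cluster contains $P_{24}\in A$. Deleting the two mutations in $\Phi$ leaves the path $1,1$, which returns to $(13,14)$, a cluster that does not contain $P_{24}$. The right seed of $A$ is $(24,14)$, reached by a single mutation. So the number of mutations in $U$ to be kept depends on more than the path's labels.

We need bookkeeping that tells us, as we walk towards $t$, when the seed of $A$ should be mutated. The $g$-vectors supply it.

## 5. $g$-vectors and $F$-polynomials

Fix a vertex $s$ and write $\tilde B_s=(b_{ij})$. Put
$$y_{j;s}=\prod_{i\in Z}x_i^{b_{ij}},\qquad \hat y_{j;s}=y_{j;s}\prod_{i\in M}x_{i;s}^{b_{ij}}\qquad(j\in M).$$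
Let $\mathbb P$ be the tropical semifield of Laurent monomials in the frozen variables: multiplication is the usual one, and the sum $\oplus$ of two monomials takes the minimum of the exponents of each frozen variable.

**Definition ($g$-vectors, $F$-polynomials).** Replace the frozen variables by new ones $y_j$ ($j\in M$) so that the extended matrix at $s$ is $B_s$ on top of an identity matrix. This is the cluster algebra with principal coefficients at $s$. There $x_{l;t}$ is homogeneous for the $\mathbb Z^M$-grading with $\deg x_{i;s}=e_i$ and $\deg y_j=-\sum_{i\in M}b_{ij}e_i$. Its degree is the $g$-vector $g^s_{l;t}\in\mathbb Z^M$, and setting all $x_{i;s}=1$ gives the $F$-polynomial $F^s_{l;t}\in\mathbb Z[u_j:j\in M]$, with $u_j$ for $y_j$. Both depend only on $B_s$ and the path from $s$ to $t$. Let $G^s_t$ be the matrix with columns $g^s_{l;t}$, $l\in M$. By definition $G^s_s=\mathrm{Id}$, and if $t,t^*$ are joined by an edge labelled $l$, then $G^s_t$ and $G^s_{t^*}$ differ only in column $l$.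

The facts below refer to [FZ4] = Fomin–Zelevinsky, *Cluster algebras IV*, Compositio Math. 143 (2007); to [DWZ] = Derksen–Weyman–Zelevinsky, *Quivers with potentials and their representations II*, J. AMS 23 (2010), which proves Conjectures 5.4, 6.13, 7.10, 7.12 of [FZ4] for skew-symmetric $B$; and to [LS] = Lee–Schiffler, *Positivity for cluster algebras*, Ann. of Math. 182 (2015).

* **(F1)** [FZ4, Cor. 6.3] In any skew-symmetric cluster algebra of geometric type, $x_{l;t}=\dfrac{F^s_{l;t}(\hat y_s)}{F^s_{l;t}|_{\mathbb P}(y_s)}\,x_s^{\,g^s_{l;t}}$.
* **(F2)** $F^s_{l;t}$ has constant term $1$ [DWZ] and nonnegative integer coefficients [LS].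
* **(F3)** (Conj. 6.13, [DWZ]) In each row of $G^s_t$ the entries are all $\ge0$ or all $\le0$.
* **(F4)** (Conj. 7.10(2), [DWZ]) The columns of $G^s_t$ form a $\mathbb Z$-basis of $\mathbb Z^M$, so $\det G^s_t=\pm1$.
* **(F5)** (Conj. 7.10(1), [DWZ]) Different cluster monomials have different $g$-vectors, where the $g$-vector of $\prod_lx_{l;t}^{v_l}$ is $\sum_lv_lg^s_{l;t}$.
* **(F6)** (Conj. 7.12, [DWZ]) If $s,s^*$ are joined by an edge labelled $i$ and $B_s=(b_{pq})$, then $g=g^s_{l;t}$ and $g'=g^{s^*}_{l;t}$ satisfy $g'_i=-g_i$ and $g'_j=g_j+[b_{ji}]_+g_i-b_{ji}\min(g_i,0)$ for $j\ne i$.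

**Example 4.** Let $s=\Sigma_5$ with $k=2$, and number $P_{13},P_{14}$ as $1,2$, so $b_{12}=1$, $b_{21}=-1$. By Example 1,
$$\hat y_1=\frac{P_{12}P_{34}}{P_{14}P_{23}},\qquad \hat y_2=\frac{P_{13}P_{45}}{P_{15}P_{34}},\qquad P_{35}=P_{15}P_{34}\cdot P_{14}^{-1}(1+\hat y_2).$$
So $P_{35}$ has $g$-vector $(0,-1)$ and $F=1+u_2$. Here $y_2=P_{45}P_{15}^{-1}P_{34}^{-1}$ and $F|_{\mathbb P}(y)=1\oplus y_2=P_{15}^{-1}P_{34}^{-1}$, in agreement with (F1). Similarly $P_{24}=P_{23}\cdot P_{14}P_{13}^{-1}(1+\hat y_1)$ has $g$-vector $(-1,1)$. Finally
$$P_{25}=\frac{P_{12}P_{35}+P_{15}P_{23}}{P_{13}}=P_{15}P_{23}\cdot P_{13}^{-1}(1+\hat y_1+\hat y_1\hat y_2)$$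
has $g$-vector $(-1,0)$.

Three consequences will be used again and again.

**Consequence 1 (the leading monomial).** Let $x=q\prod_lx_{l;t}^{v_l}$ be a cluster monomial, with $q$ a monomial in frozen variables. By (F1), for every vertex $s$,
$$x=m\,x_s^{\,g}\,F(\hat y_s),\qquad g=\sum_lv_lg^s_{l;t},\quad F=\prod_l(F^s_{l;t})^{v_l},\quad m=q/F|_{\mathbb P}(y_s). \tag{3}$$
Here $m$ is a Laurent monomial in the frozen variables. By (F2), $F$ has constant term $1$ and nonnegative coefficients, so no cancellation occurs when $F(\hat y_s)$ is expanded. Hence the monomial $m\,x_s^g$ occurs with positive coefficient in the Laurent expansion of $x$ in the extended cluster at $s$. If $F=1$, then $m=q$ and $x=q\,x_s^g$.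

**Consequence 2 (nonnegative $g$ forces a monomial).** In (3), if $g\in\mathbb Z^M_{\ge0}$, then $F=1$. Indeed, pass to principal coefficients at $s$. There $F^s_{l;t}|_{\mathbb P}(y)=1$, because the constant term is $1$ and all other monomials have nonnegative exponents. So the cluster monomial $\prod_lx_{l;t}^{v_l}$ equals $x_s^gF(\hat y_s)$. It has the same $g$-vector as the cluster monomial $x_s^g$, so the two coincide by (F5), and $F(\hat y_s)=1$. With principal coefficients, $\hat y_{j;s}=y_j\prod_ix_{i;s}^{b_{ij}}$, and these are algebraically independent because the $y_j$ are independent of the $x_{i;s}$. So the polynomial $F$ is $1$.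

**Consequence 3 (a single monomial forces $F=1$).** If in (3) the Laurent expansion of $x$ at $s$ is a single monomial with coefficient $1$, then $F=1$. Set all variables of the extended cluster at $s$ equal to $1$: the left side becomes $1$ and the right side $F(1,\dots,1)$. Since $F$ has constant term $1$ and nonnegative integer coefficients, $F=1$. The same holds for every $F^s_{l;t}$ with $v_l>0$, since each $F^s_{l;t}(1,\dots,1)$ is a positive integer and their product is $1$.

**Lemma 2 (polynomiality in frozen variables).** Every element of the cluster algebra, expanded as a Laurent polynomial in the extended cluster of any seed $s$, has only nonnegative exponents at frozen variables.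

*Proof.* The algebra is generated by cluster variables and frozen variables, and sums and products of Laurent polynomials with nonnegative exponents at frozen variables again have this property. Frozen variables clearly have it. For a cluster variable write $F^s_{l;t}=\sum_vc_vu^v$ with $c_v\ge0$. For a frozen variable $z$, the exponent of $z$ in $F^s_{l;t}|_{\mathbb P}(y_s)$ is the minimum, over all $v$ with $c_v\neq0$, of the exponent of $z$ in $y_s^v$. The exponent of $z$ in $\hat y_s^v$ is the same as in $y_s^v$. So each term $\hat y_s^v/F^s_{l;t}|_{\mathbb P}(y_s)$ with $c_v\ne 0$ has nonnegative exponent at $z$. The remaining factor $x_s^{g^s_{l;t}}$ in (F1) contains only mutable variables. $\square$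

Now the plan becomes visible. Let $x\in A$ be a cluster monomial of $A'$ and let $s$ be any $U$-reachable seed. In $A$ the variables in $\Phi$ are frozen, so Lemma 2, applied in $A$ to the leading monomial $m\,x_s^g$, should give $g_f\ge0$ for $f\in\Phi$. By Consequence 2, $x$ will be a monomial at $s$ as soon as also $g_u\ge0$ for all $u\in U$. So the task is to choose the $U$-reachable seed $s$ with this property. No assumption on $x$ is needed for that.

## 6. Making the rows indexed by $U$ nonnegative

**Lemma 3.** Let $t_0\in\mathbb T$ and $U\subseteq M$. For every $t\in\mathbb T$ there is a vertex $s$, joined to $t_0$ by a path all of whose edge labels lie in $U$, such that all rows of $G^s_t$ indexed by $U$ are $\ge0$.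

For orientation: if $U=\varnothing$ take $s=t_0$, and if $U=M$ take $s=t$, since $G^t_t=\mathrm{Id}$. For $U$ in between, $s$ follows $t$ as well as it can with moves in $U$ only.

*Proof.* We use induction on the distance from $t_0$ to $t$. For $t=t_0$ take $s=t_0$. Now let $s$ work for $t$, and let $t^*$ be joined to $t$ by an edge labelled $l$. We find a vertex that works for $t^*$. By a $U$-row we mean a row indexed by an element of $U$.

**Step 1: locate the damage.** This step shows that at most one $U$-row goes bad, and in a very special way. The matrices $G^s_{t^*}$ and $G^s_t$ agree outside column $l$, so the $U$-rows of $G^s_{t^*}$ have entries $\ge0$ outside column $l$. If all $U$-rows of $G^s_{t^*}$ are $\ge0$, then $s$ works for $t^*$ and we are done. Otherwise some row $i\in U$ has a negative entry, so by (F3) it is $\le0$. Its entries outside column $l$ are both $\ge0$ and $\le0$, so they vanish. Expanding the determinant along row $i$ and using $\det=\pm1$ from (F4), the entry in column $l$ is $\pm1$; it is negative, so row $i$ equals $-e_l^T$.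

No other row is supported in column $l$ only, since it would be proportional to row $i$, against (F4). If another $U$-row had a negative entry, the same argument would force it to be supported in column $l$ only. So all $U$-rows other than row $i$ are $\ge0$, and each of them has a nonzero, hence positive, entry outside column $l$.

**Step 2: repair it by one mutation of $s$.** Let $s^*$ be joined to $s$ by the edge labelled $i$. Since $i\in U$, the vertex $s^*$ is again joined to $t_0$ by labels in $U$. Compute $G^{s^*}_{t^*}$ from $G^s_{t^*}$ by (F6).

In a column $c\ne l$ we have $g_i=0$, so (F6) changes nothing. In column $l$ we have $g_i=-1$, so the new $i$-th entry is $+1$. Hence row $i$ of $G^{s^*}_{t^*}$ is $e_l^T\ge0$.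

Let $j\in U\setminus\{i\}$. Outside column $l$, row $j$ is unchanged, and by Step 1 it has a positive entry there. By (F3), applied to $G^{s^*}_{t^*}$, the whole row $j$ is $\ge0$. In particular its entry in column $l$, which (F6) may have changed, is $\ge0$, and we did not have to compute it. So $s^*$ works for $t^*$. $\square$

**Example 5 (the path of Example 3).** We run the proof along $(13,14),(13,35),(25,35),(25,24),(14,24)$, with $U=\{1\}$. Start with $s=\Sigma_5$, whose cluster is $(13,14)$. By Example 4, for the clusters $(13,35)$ and $(25,35)$ the matrices are
$$\begin{pmatrix}1&0\\0&-1\end{pmatrix},\qquad\begin{pmatrix}-1&0\\0&-1\end{pmatrix}.$$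
The $U$-row is the first one. In the first matrix it is fine; in the second it is $-e_1^T$, so we mutate $s$ in direction $1$ and get $s^*$ with cluster $(24,14)$. With $b_{21}=-1$, (F6) sends $(-1,0)$ to $(1,\,0+0-(-1)(-1))=(1,-1)$ and fixes $(0,-1)$. So for $(25,35)$ seen from $s^*$, and then for $(25,24)$ and $(14,24)$ seen from $s^*$, the matrices are
$$\begin{pmatrix}1&0\\-1&-1\end{pmatrix},\qquad\begin{pmatrix}1&1\\-1&0\end{pmatrix},\qquad\begin{pmatrix}0&1\\1&0\end{pmatrix},$$
because $P_{24}$ and $P_{14}$ are initial variables at $s^*$. All first rows are $\ge0$, so $s^*$ stays to the end, and its cluster contains $P_{24}$ as desired. The second mutation in $U$ on the path required no answer.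

## 7. Proof of Theorem A

**Step 1: reduce to $n'=n+1$.** If $x\in\mathbb C[\mathrm{Gr}(k,n)]$, then $x\in\mathbb C[\mathrm{Gr}(k,p)]$ for all $n\le p\le n'$, and the equivalences for the pairs $(p,p+1)$ can be composed. The case $n'=n$ is empty. So let $A\subset A'$ be as in Section 3.

**Step 2: from $A$ to $A'$.** A cluster monomial of $A$ is a monomial with nonnegative exponents in an extended cluster of $A$. By Lemma 1 that extended cluster is contained in an extended cluster of $A'$. So it is a cluster monomial of $A'$.

**Step 3: for the converse, choose the seed.** Let $x\in A$ be a cluster monomial of $A'$, say $x=q\prod_lx_{l;t}^{v_l}$ with $v_l\ge0$ and $q$ a monomial with nonnegative exponents in the frozen variables of $A'$. Apply Lemma 3 to $A'$, with $t_0$ the vertex of $\Sigma_{n+1}$ and with $U\subseteq M=U\sqcup\Phi$. We get a $U$-reachable $s$ such that the $U$-rows of $G^s_t$ are $\ge0$. By (3), applied in $A'$,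
$$x=m\,x_s^g\,F(\hat y_s),\qquad g=G^s_tv,\qquad g_u\ge0\ \text{ for all }u\in U, \tag{4}$$
and $m\,x_s^g$ occurs with positive coefficient in the Laurent expansion of $x$ in the extended cluster of $A'$ at $s$.

**Step 4: use $x\in A$ to control the exponents at $\Phi$.** Since $x\in A$, it is also a Laurent polynomial in the extended cluster of $A$ at $s$. By Lemma 2 for $A$, its exponents at the frozen variables of $A$, which are those indexed by $\Phi\sqcup Z_0$, are all $\ge0$. By Lemma 1, the extended cluster of $A$ at $s$ is a subset of that of $A'$ at $s$. The latter is algebraically independent, so the two Laurent expansions of $x$ coincide. Apply this to the monomial $m\,x_s^g$, which really occurs. It follows that $m$ involves no variable indexed by $Z_1$, that its exponents at $Z_0$ are $\ge0$, and that $g_f\ge0$ for all $f\in\Phi$.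

**Step 5: conclude.** Together with (4), $g\in\mathbb Z_{\ge0}^{U\sqcup\Phi}$. By Consequence 2, $F=1$. Hence $x=m\,x_s^g$ (and $m=q$), a monomial with nonnegative exponents in the variables indexed by $U\sqcup\Phi\sqcup Z_0$, which form the extended cluster of $A$ at $s$. So $x$ is a cluster monomial of $A$. $\blacksquare$

In the degenerate cases the argument applies verbatim: for $k=1$ we have $U=\Phi=\varnothing$, and for $n=k+1$ we have $U=\varnothing$.

## 8. Freezing in an arbitrary skew-symmetric cluster algebra

Lemma 3 knows nothing about Grassmannians. Let $A'$ be any cluster algebra of geometric type with skew-symmetric principal part, with seed $\Sigma$ at $t_0$, mutable set $M=U\sqcup\Phi$ and frozen set $Z$. Let $A'_U$ be the subalgebra generated by the extended clusters of all seeds reached from $\Sigma$ by mutations in directions in $U$. Such mutations involve only $U$-columns, as in Step 2 of Lemma 1, so $A'_U$ is the cluster algebra obtained by freezing $\Phi$: its mutable set is $U$ and its frozen set is $\Phi\sqcup Z$. Write $x_f$ ($f\in\Phi$) for the variables of $\Sigma$ indexed by $\Phi$. They belong to every $U$-reachable seed.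 In the example $A'=\mathbb C[\mathrm{Gr}(2,5)]$, $\Phi=\{P_{14}\}$, the algebra $A'_U$ is generated by $P_{13},P_{24},P_{14}$ and the five frozen variables.

**Theorem B.** For a cluster monomial $x$ of $A'$ the following are equivalent:

1. $x$ is a cluster monomial of $A'_U$;
2. $x\in A'_U$;
3. in the Laurent expansion of $x$ in the extended cluster of $\Sigma$, no $x_f$ $(f\in\Phi)$ occurs with a negative exponent;
4. some seed of $A'$ contains all $x_f$ $(f\in\Phi)$ in its cluster, and $x$ is a monomial with nonnegative exponents in its extended cluster.

Consequently, the cluster monomials of $A'_U$ are exactly the cluster monomials of $A'$ lying in $A'_U$.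

In the pentagon, $P_{35}=(P_{13}P_{45}+P_{15}P_{34})/P_{14}$ violates (3), so it violates all four conditions.

*Proof.* **Step 1: the easy implications.** (1)⇒(2) is clear. (1)⇒(4) holds because a cluster monomial of $A'_U$ is a monomial in the extended cluster of a $U$-reachable seed, and that seed contains all $x_f$. (2)⇒(3) is Lemma 2 for $A'_U$, in which the $x_f$ are frozen, at the seed $\Sigma$. It remains to prove (3)⇒(1) and (4)⇒(1).

**Step 2: condition (3) passes to every $U$-reachable seed.** This step replaces the use of Lemma 2 for $A$ in the proof of Theorem A. Fix $f\in\Phi$. Let $\nu$ be the valuation on the field of fractions that takes a nonzero Laurent polynomial in the extended cluster of $\Sigma$ to its minimal exponent of $x_f$. We claim that for every $U$-reachable seed $s$, $\nu$ is also the minimal-exponent valuation in $x_f$ with respect to the extended cluster of $s$. We use induction on the path.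

Assume the claim for $s$, and let $s'$ be its mutation in direction $u\in U$, with exchange relation $x_ux_u'=M_1+M_2$. By (1), the monomials $M_1,M_2$ have no common variable and do not involve $x_u$, so $x_f$ divides at most one of them. Hence $N:=(M_1+M_2)|_{x_f=0}$ is nonzero: it is $M_1+M_2$ itself if $x_f$ divides neither, and one of $M_1,M_2$ otherwise. (If $M_1=M_2=1$, then $N=2$.) So $\nu(M_1+M_2)=0$, and since $\nu(x_u)=0$ we get $\nu(x_u')=0$. By the claim for $s$, the residue field of $\nu$ is $\mathbb C(\text{variables of }s\text{ other than }x_f)$. In it the residue of $x_u'$ is $N/x_u$, where $N$ involves neither $x_u$ nor $x_f$. The residues of the variables of $s'$ other than $x_f$ are thus $N/x_u$ and the variables of $s$ other than $x_u,x_f$. They generate the whole residue field, because $x_u=N\cdot(N/x_u)^{-1}$, and their number is its transcendence degree. So they are algebraically independent.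

Now let $h=\sum_{e\ge e_0}h_ex_f^e\ne0$ be a Laurent polynomial in the extended cluster of $s'$, with all $h_e$ free of $x_f$ and $h_{e_0}\ne0$. All variables of $s'$ other than $x_f$ have valuation $0$, so all $h_e$ lie in the valuation ring. Since $\nu(x_f)=1$, the element $x_f^{-e_0}h=h_{e_0}+x_f(\cdots)$ lies in the valuation ring and has the same residue as $h_{e_0}$. This residue is $h_{e_0}$ evaluated at algebraically independent elements, so it is nonzero. Hence $\nu(h)=e_0$, which is the claim for $s'$.

Therefore, if $x$ satisfies (3), then $\nu(x)\ge0$ for each $f\in\Phi$, and $x$ has nonnegative exponents at all $x_f$ in its Laurent expansion at every $U$-reachable seed.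

**Step 3: (3)⇒(1).** Write $x=q\prod_lx_{l;t}^{v_l}$, choose $s$ for $t$ by Lemma 3, and expand $x=m\,x_s^gF(\hat y_s)$ as in (3) of Section 5. Then $g_u\ge0$ for $u\in U$. The monomial $m\,x_s^g$ occurs in the expansion of $x$ at $s$, so $g_f\ge0$ for $f\in\Phi$ by Step 2. By Consequence 2, $F=1$, so $m=q$ and $x=q\,x_s^g$ is a monomial with nonnegative exponents in the extended cluster of the $U$-reachable seed $s$. This is (1).

**Step 4: (4)⇒(1).** Here sign-coherence takes care of $\Phi$. Let $t$ be the vertex of the seed in (4), so $x=q\prod_lx_{l;t}^{v_l}$, and choose $s$ for $t$ by Lemma 3. Let $f\in\Phi$. By (4), $x_f=x_{l;t}$ for some $l$; and $x_f=x_{f;s}$ because $s$ is $U$-reachable. Apply Consequence 3 to the cluster variable $x_{l;t}$, whose expansion at $s$ is the single monomial $x_{f;s}$. It gives $F^s_{l;t}=1$, so (F1) reads $x_{f;s}=x_s^{g^s_{l;t}}$, and $g^s_{l;t}=e_f$. So row $f$ of $G^s_t$ contains the entry $1$, and by (F3) it is $\ge0$. The $U$-rows are $\ge0$ by the choice of $s$, so all entries of $G^s_t$ are $\ge0$. Hence $g=G^s_tv\ge0$, so $F=1$ by Consequence 2, and $x=q\,x_s^g$. This is (1).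

**Step 5: the final statement.** Seeds of $A'_U$ are seeds of $A'$ up to the choice of which variables are frozen. So cluster monomials of $A'_U$ are cluster monomials of $A'$, and they lie in $A'_U$. The converse is (2)⇒(1). $\blacksquare$

## 9. Arbitrary sets of columns

So far we removed the last columns. For $J\subseteq[n']$ with $|J|>k$ let $\mathbb C[\mathrm{Gr}(k,J)]\subseteq\mathbb C[\mathrm{Gr}(k,n')]$ be the subalgebra generated by the $P_I$ with $I\subseteq J$. Its cluster structure is transported from $\mathrm{Gr}(k,|J|)$ by the order-preserving bijection $[|J|]\to J$. For instance, for $k=2$ and $J=\{1,2,4,5\}\subset[5]$ the cluster variables are $P_{14}$ and $P_{25}$, and the frozen variables are $P_{12},P_{24},P_{45},P_{15}$. The **degree in column $c$** comes from the grading by the degree in the entries of column $c$; $P_I$ has degree $1$ if $c\in I$ and $0$ otherwise.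

**Theorem C.** Let $J\subseteq[n']$, $|J|>k$.

(i) An element $x\in\mathbb C[\mathrm{Gr}(k,J)]$ is a cluster monomial there if and only if it is a cluster monomial of $\mathbb C[\mathrm{Gr}(k,n')]$.

(ii) A cluster monomial $x$ of $\mathbb C[\mathrm{Gr}(k,n')]$ is a cluster monomial of $\mathbb C[\mathrm{Gr}(k,J)]$ if and only if it has degree $0$ in every column $c\notin J$.

(iii) An element $x\in\mathbb C[\mathrm{Gr}(k,J)]$ is a cluster or frozen variable there if and only if it is a cluster or frozen variable of $\mathbb C[\mathrm{Gr}(k,n')]$.

The new ingredient is cyclic rotation. Substituting $(v_1,\dots,v_p)\mapsto(v_2,\dots,v_p,(-1)^{k-1}v_1)$ for the columns of a $k\times p$ matrix sends $P_I$ to $P_{I+1}$, with indices modulo $p$. This is clear if $p\notin I$. If $I=\{i_1<\dots<i_{k-1}<p\}$, the new minor is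
$$\det(v_{i_1+1},\dots,v_{i_{k-1}+1},(-1)^{k-1}v_1)=\det(v_1,v_{i_1+1},\dots,v_{i_{k-1}+1})=P_{I+1}.$$
So $P_I\mapsto P_{I+1}$ is an algebra automorphism of $\mathbb C[\mathrm{Gr}(k,p)]$.

**(F8)** (Scott, in the paper cited in (F7).) Every Postnikov arrangement defines a seed of Scott's cluster structure, and rotating a Postnikov arrangement gives a Postnikov arrangement.

All we use about Postnikov arrangements is the consequence that the automorphism $P_I\mapsto P_{I+1}$ takes the seed of an arrangement to the seed of the rotated arrangement. For $k=2$ this is the rotation of triangulations of the $p$-gon. An automorphism that takes one seed to a seed of the same structure commutes with mutations, so it takes all seeds to seeds. It also permutes the cyclically consecutive sets. So **rotations preserve clusters, cluster monomials, cluster variables and frozen variables**.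

*Proof of Theorem C.* **Step 1: reduce (i) and (iii) to the last column.** Removing columns one at a time, and renumbering the columns that are left in order, we may assume $n'=n+1$ and $J=[n+1]\setminus\{c\}$, where $n=|J|$. Let $\sigma$ be the rotation of $[n+1]$ with $\sigma(c)=n+1$. The automorphism $P_I\mapsto P_{\sigma(I)}$ of $\mathbb C[\mathrm{Gr}(k,n+1)]$ preserves cluster monomials, and cluster or frozen variables. It maps $\mathbb C[\mathrm{Gr}(k,J)]$ onto $\mathbb C[\mathrm{Gr}(k,n)]$.

We must check that it respects the two cluster structures on these subalgebras. The order-preserving bijection $[n]\to J$ sends $i$ to $i$ for $i<c$ and to $i+1$ for $i\ge c$. The rotation $\sigma$ adds $n+1-c$ modulo $n+1$. So the composite $[n]\to J\to[n]$ sends $i<c$ to $i+n+1-c$ and $i\ge c$ to $(i+1)+(n+1-c)-(n+1)=i+1-c$. In both cases this is $i+1-c$ modulo $n$, a rotation of $[n]$. The induced automorphism of $\mathbb C[\mathrm{Gr}(k,n)]$ preserves cluster monomials, and cluster or frozen variables. Hence $x\in\mathbb C[\mathrm{Gr}(k,J)]$ is a cluster monomial there if and only if its image is one in $\mathbb C[\mathrm{Gr}(k,n)]$, and likewise for cluster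 or frozen variables. So it suffices to treat $J=[n]$, $n'=n+1$.

**Step 2: (i).** For $J=[n]$, $n'=n+1$ this is Theorem A.

**Step 3: (ii).** Elements of $\mathbb C[\mathrm{Gr}(k,J)]$ have degree $0$ in every column $c\notin J$, which gives one direction. Conversely, $\mathbb C[\mathrm{Gr}(k,n')]$ is $\mathbb Z^{n'}$-graded by column degrees and spanned by products of Plücker coordinates, which are homogeneous of nonnegative degree. So its part of degree $0$ in the columns outside $J$ is spanned by the products of $P_I$ with $I\subseteq J$, that is, it is $\mathbb C[\mathrm{Gr}(k,J)]$. A cluster monomial $x$ of degree $0$ in these columns therefore lies in $\mathbb C[\mathrm{Gr}(k,J)]$, and (i) applies.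

**Step 4: (iii), setup and forward direction.** By Step 1 let $A\subset A'$ be as in Section 3. By Lemma 1 every extended cluster of $A$ is contained in one of $A'$, so a cluster or frozen variable of $A$ is a cluster or frozen variable of $A'$.

**Step 5: (iii), a frozen variable of $A'$ that lies in $A$.** The frozen variables of $A'$ are indexed by $Z_0\sqcup Z_1$. For $(i,n+1-k)\in Z_1$ the set $I(i,n+1-k)$ contains $n+1$, so this variable has degree $1$ in column $n+1$ and is not in $A$. So a frozen variable of $A'$ that lies in $A$ is indexed by $Z_0$, and it is frozen in $A$.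

**Step 6: (iii), a cluster variable of $A'$ that lies in $A$.** Theorem A shows that it is a monomial in a cluster of $A$; this step shows that the monomial is a single variable. Let $x=x_{l;t}\in A$. The proof of Theorem A, with $q=1$, gives a $U$-reachable $s$ with $F=1$ and $m=q=1$, so
$$x_{l;t}=x_s^{\,g}=\prod_{i\in M}x_{i;s}^{g_i},\qquad g\in\mathbb Z^M_{\ge0},\quad M=U\sqcup\Phi. \tag{5}$$
Now read (5) from the seed $t$. It expands the cluster monomial $x_s^g$ at $t$ as the single monomial $x_{l;t}$. By Consequence 3, with the roles of $s$ and $t$ exchanged, $F^t_{i;s}=1$ for all $i$ with $g_i>0$. Put $h_i=g^t_{i;s}$, the $i$-th column of $G^t_s$. Then (F1) gives $x_{i;s}=x_t^{h_i}$ for $g_i>0$, and comparing exponents in (5),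
$$e_l=\sum_{i:\,g_i>0}g_ih_i .$$
Look at a row $l'\neq l$ of $G^t_s$. Its entries have one sign by (F3), and $\sum_ig_i(h_i)_{l'}=0$ with $g_i>0$. So $(h_i)_{l'}=0$ whenever $g_i>0$. Thus every $h_i$ with $g_i>0$ is a multiple of $e_l$. These columns are linearly independent by (F4), so there is exactly one such $i$. For it $g_i(h_i)_l=1$ in integers with $g_i>0$, so $g_i=1$. Hence $x=x_{i;s}$ with $i\in U\sqcup\Phi$. By Lemma 1 it is a cluster variable of $A$ if $i\in U$, and a frozen variable of $A$ if $i\in\Phi$. $\blacksquare$
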